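\title{Dual Banach spaces and the transfinite Daugavet property}

\begin{abstract}
For a Banach space $X$, let $\mathfrak{Dau}(X)$ be the supremum of the cardinals $\kappa$ such that, for every set $A$ of fewer than $\kappa$ unit vectors and every $\varepsilon>0$, each slice of the unit ball contains a point $y$ with $\|x+y\|>2-\varepsilon$ for all $x\in A$. We give an explicit Banach space $Y$ with $\mathfrak{Dau}(Y^*)=\omega$: its dual has the Daugavet property, but the condition fails for a countable set $A$. More generally, every infinite cardinal is $\mathfrak{Dau}(Y^*)$ for some $Y$, so the values of $\mathfrak{Dau}$ on nonzero dual spaces are exactly $1$ and the infinite cardinals. We also show that when a dual space has the Daugavet property, the condition for countable sets never fails on a weak$^*$ slice.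
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $X\neq0$ be a Banach space over $\mathbb K=\mathbb R$ or $\mathbb C$, with closed unit ball $B_X$ and unit sphere $S_X$. A \emph{slice} of $B_X$ is a set
\[
S(B_X,f,\alpha)=\{y\in B_X:\operatorname{Re}f(y)>1-\alpha\},\qquad f\in S_{X^*},\ \alpha>0 .
\]
For a cardinal $\kappa$, the space $X$ has the \emph{$\kappa$-Daugavet property} if for every $A\subseteq S_X$ with $|A|<\kappa$, every slice $S$ of $B_X$ and every $\varepsilon>0$ there is $y\in S$ such that
\[
\|x+y\|>2-\varepsilon\qquad\text{for all }x\in A .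
\]
Two points of $B_X$ are at distance at most $2$, so the condition (applied to $-A$) says that every slice, however thin, contains a point at almost maximal distance from all points of $A$ at once. The property passes to smaller cardinals. It holds for $\kappa=1$, because then $A$ is empty and slices are not. It fails for $\kappa>|S_X|$: take $A=S_X$ and a slice that misses $0$; each $y$ in it has $\|x+y\|\le1$ for $x=-y/\|y\|$. Hence
\[
\mathfrak{Dau}(X)=\sup\{\kappa: X\text{ has the $\kappa$-Daugavet property}\}
\]
is a cardinal, at least $1$, and if $X$ has the $\kappa$-Daugavet property and fails the $\kappa^+$-Daugavet property, then $\mathfrak{Dau}(X)=\kappa$.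

The case $\kappa=2$, where $A$ is a single point, is the usual Daugavet property, and it implies the condition for all finite sets $A$ (Lemma~\ref{lem:finite}). Thus $\mathfrak{Dau}(X)=1$ exactly when $X$ fails the Daugavet property, no other finite value occurs, and $\mathfrak{Dau}(X)=\omega$ means that $X$ has the Daugavet property but fails the condition for some countable set $A$.

Here are the simplest cases.
\begin{itemize}
\item $\mathfrak{Dau}(\mathbb K)=1$: if $|y|\le1$ and $\operatorname{Re}y>1/2$, then $|y-1|^2=|y|^2-2\operatorname{Re}y+1<1$.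
\item $\mathfrak{Dau}(L_1[0,1])=\omega$: the space has the Daugavet property (Lemma~\ref{lem:atomless}), and a separable space fails the $\omega_1$-Daugavet property (Lemma~\ref{lem:summand}). But $L_1[0,1]$ is not isometric to a dual space. A dual ball has extreme points by the Banach--Alaoglu and Krein--Milman theorems, while every $x\in S_{L_1[0,1]}$ is the midpoint of the distinct unit vectors $2x1_{[0,s]}$ and $2x1_{(s,1]}$, where $\int_0^s|x|=1/2$.
\item $\mathfrak{Dau}(L_\infty[0,1])\ge\omega_1$ (Lemma~\ref{lem:Linfty}).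
\item $\mathfrak{Dau}(C[0,1]^*)=1$: if a measure $\nu$ has $\|\nu\|\le1$ and $\operatorname{Re}\nu(\{0\})>1/2$, then $\|\nu-\delta_0\|=|\nu(\{0\})-1|+|\nu|((0,1])<1+1/2$.
\end{itemize}
So the two dual spaces in this list miss the value $\omega$, one on each side. It is known that there is a Banach space $X$ that is isomorphic to a dual space and satisfies $\mathfrak{Dau}(X)=\omega$. The invariant depends on the norm, and the following question comes from Avil\'es, Langemets, Mart\'in and Rueda Zoca \cite{ALMR}.

\begin{quote}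
\emph{Is there a Banach space $Y$ such that $\mathfrak{Dau}(Y^*)=\omega$?}
\end{quote}

There is a reason to guess that the answer is no. In a dual space the ball is weak$^*$ compact, and Baire's theorem upgrades finite sets to countable sets on every slice that the weak$^*$ topology sees. A \emph{weak$^*$ slice} of $B_{Y^*}$ is a slice given by a functional $f\in S_Y\subseteq S_{Y^{**}}$.

\begin{proposition}\label{prop:weakstar}
Let $X=Y^*$ have the Daugavet property and let $A\subseteq S_X$ be countable. Then $\{y\in B_X:\|x+y\|=2\text{ for all }x\in A\}$ is a weak$^*$ dense $G_\delta$ subset of $B_X$. In particular, it meets every weak$^*$ slice of $B_X$.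
\end{proposition}

The answer is nevertheless yes. For a set $I$ and a Banach space $U$, let $c_0(I,U)$ be the space of families $(h_t)_{t\in I}$ in $U$ such that $\{t:\|h_t\|>\delta\}$ is finite for every $\delta>0$.

\begin{theorem}\label{thm:omega}
Let $E=L_1[0,1]$, let $e=1\in S_E$, let $\varphi=1\in S_{E^*}=S_{L_\infty[0,1]}$, so that $\varphi(x)=\int x$ and $\varphi(e)=1$, and let $E_0=\ker\varphi$. Let
\[
Y=\{(g,h): g\in C[0,1],\ h=(h_t)\in c_0([0,1],E_0)\},\qquad \|(g,h)\|=\sup_{t\in[0,1]}\|g(t)e+h_t\|_E .
\]
Then $Y$ is a Banach space and $\mathfrak{Dau}(Y^*)=\omega$.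
\end{theorem}

\begin{theorem}\label{thm:all}
For every infinite cardinal $\kappa$ there is a Banach space $Y$ with $\mathfrak{Dau}(Y^*)=\kappa$. Consequently,
\[
\{\mathfrak{Dau}(Y^*):Y\neq0\}=\{1\}\cup\{\kappa:\kappa\text{ an infinite cardinal}\}.
\]
\end{theorem}

Both proofs produce a dual space of the form $L\oplus_1Z$, where $L$ is a small $L_1$-space and $Z$ is well behaved. The small summand bounds $\mathfrak{Dau}$ from above, and the Daugavet properties of the two summands bound it from below. Section~\ref{sec:tools} proves these two principles and treats the basic spaces. Section~\ref{sec:weakstar} proves Proposition~\ref{prop:weakstar} and shows that the splitting $L\oplus_1Z$ cannot be inherited from the predual. Section~\ref{sec:omega} repairs $C[0,1]^*$ by enlarging its point masses and proves Theorem~\ref{thm:omega}. Section~\ref{sec:all} proves Theorem~\ref{thm:all}.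

\section{Finite sets, $\ell_1$-sums and two basic spaces}\label{sec:tools}

\subsection{Conventions}
Slices shrink with $\alpha$, so we may always assume that $0<\alpha<1$, or that $\alpha$ is smaller than a given positive number. If $h\in X^*$ and $0\le c<\|h\|$, then $\{y\in B_X:\operatorname{Re}h(y)>c\}$ is the slice $S(B_X,h/\|h\|,1-c/\|h\|)$. We put $\operatorname{sgn}z=z/|z|$ for $z\neq0$ and $\operatorname{sgn}0=1$. The \emph{density character} of a metric space is the least cardinality of a dense subset.

The $\ell_1$-, $c_0$- and $\ell_\infty$-sums of a family $(X_i)$ of Banach spaces consist of the families $(x_i)$, $x_i\in X_i$, whose norms are summable, tend to zero as in the definition of $c_0(I,U)$, or are bounded; the norm is $\sum_i\|x_i\|$ in the first case and $\sup_i\|x_i\|$ in the other two. The dual of the $\ell_1$-sum of $(X_i)$ is the $\ell_\infty$-sum of $(X_i^*)$, and the dual of the $c_0$-sum of $(X_i)$ is the $\ell_1$-sum of $(X_i^*)$. We write $\oplus_1$ and $\oplus_\infty$ for finite sums and $\ell_1(I,U)$ when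 all summands equal $U$.

For a compact space $K$, $M(K)=C(K)^*$ is the space of regular Borel scalar measures with the total variation norm $\|\nu\|=|\nu|(K)$. If $\sigma\in M(K)$ is positive, then $\psi\mapsto\psi\sigma$ embeds $L_1(\sigma)$ isometrically into $M(K)$, and the Lebesgue decomposition says that $M(K)$ is the $\ell_1$-sum of $L_1(\sigma)$ and the space of measures singular to $\sigma$. A measure $\nu\in M(K)$ is \emph{atomless} if $\nu(\{t\})=0$ for every $t\in K$. Lebesgue measure on $[0,1]$ is $\lambda$.

\subsection{From one point to finitely many}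

\begin{lemma}\label{lem:finite}
For a Banach space $X\neq0$ the following are equivalent.
\begin{enumerate}
\item[(i)] $\|\operatorname{Id}+T\|=1+\|T\|$ for every rank-one operator $T$ on $X$ (the Daugavet property).
\item[(ii)] $X$ has the $2$-Daugavet property.
\item[(iii)] $X$ has the $\omega$-Daugavet property.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $x\in S_X$, $f\in S_{X^*}$ and $T=f(\cdot)x$; every rank-one operator is $sT$ for such a $T$ and some $s>0$.

(i)$\Rightarrow$(ii). Given $\delta>0$, pick $y\in B_X$ with $\|y+f(y)x\|>2-\delta$. Then $|f(y)|>1-\delta$, and after multiplying $y$ by a unimodular scalar we have $f(y)\in(1-\delta,1]$. So $y\in S(B_X,f,\delta)$ and $\|x+y\|>2-2\delta$.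

(ii)$\Rightarrow$(i). If $y\in S(B_X,f,\delta)$ and $\|x+y\|>2-\delta$, then $|1-f(y)|^2\le2-2\operatorname{Re}f(y)<2\delta$, so $\|y+f(y)x\|>2-\delta-\sqrt{2\delta}$. Hence $\|\operatorname{Id}+T\|=2$. For $0<s\le1$ this gives $\|\operatorname{Id}+sT\|\ge2-(1-s)=1+s$, and for $s\ge1$ it gives $\|\operatorname{Id}+sT\|\ge2s-(s-1)=1+s$.

(ii)$\Rightarrow$(iii). We show that for every slice $S=S(B_X,f,\alpha)$ with $\alpha<1$, every $x\in S_X$ and every $\varepsilon>0$ there is a slice $S'\subseteq S$ all of whose points $y$ satisfy $\|x+y\|>2-\varepsilon$; applying this to the points of a finite set $A$ one after another gives (iii). Let $\delta=\min(\alpha/2,\varepsilon/3)$. Pick $y_0\in S(B_X,f,\delta)$ with $\|x+y_0\|>2-\delta$ and $g\in S_{X^*}$ with $g(x+y_0)=\|x+y_0\|$. Then $\operatorname{Re}g(x)>1-\delta$ and $\operatorname{Re}g(y_0)>1-\delta$. The set $S'=\{y\in B_X:\operatorname{Re}(f+g)(y)>2-2\delta\}$ contains $y_0$, so $\|f+g\|>2-2\delta$ and $S'$ is a slice. For $y\in S'$ both $\operatorname{Re}f(y)$ and $\operatorname{Re}g(y)$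 exceed $1-2\delta$. Therefore $y\in S$ and $\|x+y\|\ge\operatorname{Re}g(x+y)>2-3\delta\ge2-\varepsilon$.

(iii)$\Rightarrow$(ii) holds because $2<\omega$.
\end{proof}

\subsection{$\ell_1$-sums}
The next two lemmas are the lower and the upper bound announced in the introduction.

\begin{lemma}\label{lem:sum}
Let $\kappa$ be an infinite cardinal and let $X$ be the $\ell_1$-sum of spaces $X_i\neq0$, each with the $\kappa$-Daugavet property. Then $X$ has the $\kappa$-Daugavet property.
\end{lemma}

\begin{proof}
Let $A\subseteq S_X$ with $|A|<\kappa$, let $f=(f_i)\in S_{X^*}$, so that $\sup_i\|f_i\|=1$, let $\varepsilon>0$ and $0<\alpha<\min(1,\varepsilon)$. Pick $i$ with $\|f_i\|>1-\alpha$. Then $S_i=\{y\in B_{X_i}:\operatorname{Re}f_i(y)>1-\alpha\}$ is a slice of $B_{X_i}$, and the set $A_i=\{a_i/\|a_i\|:a\in A,\ a_i\neq0\}$ has fewer than $\kappa$ elements. So there is $y\in S_i$ with $\|u+y\|>2-\varepsilon$ for all $u\in A_i$. We claim that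
\[
\|a_i+y\|>\|a_i\|+1-\varepsilon\qquad(a\in A).
\]
If $a_i=0$, this holds because $\|y\|>1-\alpha>1-\varepsilon$. If $a_i\neq0$, put $s=\|a_i\|\le1$ and $u=a_i/s$; then $\|su+y\|\ge\|u+y\|-(1-s)>s+1-\varepsilon$. Regard $y$ as an element of $X$ supported on the coordinate $i$. It lies in $S(B_X,f,\alpha)$, and $\|a+y\|=\sum_{j\neq i}\|a_j\|+\|a_i+y\|>\|a\|+1-\varepsilon=2-\varepsilon$.
\end{proof}

\begin{lemma}\label{lem:summand}
Let $X=L\oplus_1Z$, where $L\neq0$ has density character at most an infinite cardinal $\kappa$ and $Z=0$ is allowed. Then $X$ fails the $\kappa^+$-Daugavet property. More precisely, there is $A\subseteq S_X$ with $|A|\le\kappa$ such that, for every $f\in S_{L^*}$, no point $y$ of $S(B_X,(f,0),1/4)$ satisfies $\|a+y\|\ge3/4$ for all $a\in A$.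
\end{lemma}

\begin{proof}
Let $A$ be dense in $S_L\times\{0\}$ with $|A|\le\kappa$; normalizing a dense subset of $L\setminus\{0\}$ gives such a set. Let $y=(y_1,y_2)$ be in the slice. Then $\|y_1\|>3/4$, and since the sum is an $\ell_1$-sum, $\|y_2\|<1/4$: the slice pushes $y$ close to the small summand. Choose $a=(a_1,0)\in A$ with $\bigl\|a_1+y_1/\|y_1\|\bigr\|<1/4$. Then
\[
\|a+y\|\le\Bigl\|a_1+\frac{y_1}{\|y_1\|}\Bigr\|+(1-\|y_1\|)+\|y_2\|<\frac34 .\qedhere
\]
\end{proof}

\subsection{Atomless measures}
In a space of measures, a vector $y$ is far from $-a$ when it is concentrated where $a$ has little mass.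

\begin{lemma}\label{lem:atomless}
Let $L\neq0$ be a closed subspace of $M(K)$ that consists of atomless measures and is closed under multiplication by bounded Borel functions. Then $L$ has the $\omega$-Daugavet property.
\end{lemma}

\begin{proof}
Let $A\subseteq S_L$ be finite, $f\in S_{L^*}$, $0<\alpha<1$ and $\varepsilon>0$. Pick $\eta\in B_L$ with $\operatorname{Re}f(\eta)>1-\alpha$ and write $\eta=w|\eta|$ with a Borel function $w$ of modulus one. Then $|\eta|=\overline w\eta\in L$. So $\psi|\eta|\in L$ for bounded Borel $\psi$ and, as $L$ is closed, for all $\psi\in L_1(|\eta|)$. The restriction of $f$ to this copy of $L_1(|\eta|)$ is given by some $F\in L_\infty(|\eta|)$: $f(\psi|\eta|)=\int F\psi\,d|\eta|$. The set $D=\{\operatorname{Re}(Fw)>1-\alpha\}$ has $|\eta|(D)>0$, since otherwise $\operatorname{Re}f(\eta)=\int\operatorname{Re}(Fw)\,d|\eta|\le(1-\alpha)\|\eta\|\le1-\alpha$.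

Fix $n>2|A|/\varepsilon$. We claim that $D$ contains $n$ disjoint Borel sets of positive $|\eta|$-measure; this is the only use of atomlessness. By regularity, $D$ contains a compact set $D_0$ with $|\eta|(D_0)>0$, and each point of $D_0$ has an open neighborhood of measure less than $|\eta|(D_0)/n$. Finitely many of these cover $D_0$, and they yield a partition of $D_0$ into finitely many Borel sets of measure less than $|\eta|(D_0)/n$. More than $n$ of these sets have positive measure.

The measure $\sum_{a\in A}|a|$ has total mass $|A|$, so one of the $n$ sets, say $D'$, satisfies $\sum_{a\in A}|a|(D')\le|A|/n<\varepsilon/2$. Put $y=1_{D'}w|\eta|/|\eta|(D')\in L$. Then $\|y\|=1$, and $\operatorname{Re}f(y)>1-\alpha$, being the average of $\operatorname{Re}(Fw)$ over $D'\subseteq D$. As $y$ is concentrated on $D'$, for $a\in A$ we get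
\[
\|a+y\|=|a|(K\setminus D')+|a+y|(D')\ge1-|a|(D')+1-|a|(D')>2-\varepsilon .\qedhere
\]
\end{proof}

\subsection{The space $L_\infty[0,1]$}
In $L_\infty$ one starts from a point of the slice and changes it on a small set. A functional on $L_\infty$ need not be small on functions with small support, but it cannot be large on infinitely many disjointly supported ones.

\begin{lemma}\label{lem:disjoint}
Let $(d_n)$ be a sequence in a Banach space $U$ such that $\|\sum_{n\le N}c_nd_n\|\le2$ whenever $N\in\mathbb N$ and $|c_n|=1$. Then $f(d_n)\to0$ for every $f\in U^*$.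
\end{lemma}

\begin{proof}
Choose $c_n$ with $c_nf(d_n)=|f(d_n)|$. Then $\sum_{n\le N}|f(d_n)|\le2\|f\|$ for all $N$.
\end{proof}

\begin{lemma}\label{lem:Linfty}
$L_\infty[0,1]$ has the $\omega_1$-Daugavet property, and hence the $\omega$-Daugavet property.
\end{lemma}

\begin{proof}
Let $a_1,a_2,\dots$ be unit vectors (repetitions allowed), let $\varepsilon>0$, and let $y_0$ be a point of a slice $S(B_{L_\infty},f,\alpha)$. The sets $P_j=\{|a_j|>1-\varepsilon/2\}$ have positive measure. We need pairwise disjoint sets $Q_{j,n}\subseteq P_j$ $(j,n\in\mathbb N)$ of positive measure. Enumerate the pairs as $(j(k),n(k))$, $k=1,2,\dots$, and choose measurable sets $R_k\subseteq P_{j(k)}$ with $\lambda(R_1)>0$ and $0<\lambda(R_{k+1})\le\lambda(R_k)/3$. Then $\lambda(\bigcup_{l>k}R_l)\le\lambda(R_k)(\frac13+\frac19+\cdots)=\lambda(R_k)/2$, so the disjoint sets $Q_{j(k),n(k)}=R_k\setminus\bigcup_{l>k}R_l$ have positive measure.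

Let $y_n=\operatorname{sgn}a_j$ on $Q_{j,n}$ for each $j$, and $y_n=y_0$ off $\bigcup_jQ_{j,n}$. Then $\|y_n\|\le1$. The functions $d_n=y_n-y_0$ have disjoint supports and norm at most $2$, so $f(d_n)\to0$ by Lemma~\ref{lem:disjoint}, and $y_n$ lies in the slice for large $n$. On $Q_{j,n}$ we have $|a_j+y_n|=|a_j|+1>2-\varepsilon/2$, so $\|a_j+y_n\|>2-\varepsilon$ for all $j$.
\end{proof}

\section{Weak$^*$ slices}\label{sec:weakstar}

We use Shvydkoy's lemma \cite[Lemma 3]{Shv}: if $X$ has the Daugavet property, then for every $x\in S_X$ and $\varepsilon>0$, every nonempty relatively weakly open subset of $B_X$ contains some $y$ with $\|x+y\|>2-\varepsilon$.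

\begin{proof}[Proof of Proposition~\ref{prop:weakstar}]
For $x\in A$ and $k\in\mathbb N$ let $U_{x,k}=\{y\in B_X:\|x+y\|>2-1/k\}$. This set is the union, over $u\in B_Y$, of the sets $\{y\in B_X:\operatorname{Re}(x+y)(u)>2-1/k\}$, so it is relatively weak$^*$ open. Weak$^*$ open sets are weakly open, so Shvydkoy's lemma shows that $U_{x,k}$ is weak$^*$ dense in $B_X$. The space $(B_X,w^*)$ is compact and Hausdorff and $A$ is countable. By Baire's theorem, the $G_\delta$ set $\bigcap_{x\in A,\,k}U_{x,k}$ is weak$^*$ dense in $B_X$, and it is the set in the statement because $\|x+y\|\le2$. A weak$^*$ slice is relatively weak$^*$ open and nonempty, which gives the last assertion.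
\end{proof}

So if $\mathfrak{Dau}(Y^*)=\omega$, every slice on which the $\omega_1$-Daugavet property fails is given by a functional in $Y^{**}\setminus Y$. This restricts how Lemma~\ref{lem:summand} can be used.

\begin{remark}\label{rem:predual}
Suppose that $Y=Y_1\oplus_\infty Y_2$ with $Y_1^*\neq0$ separable, so that $Y^*=Y_1^*\oplus_1Y_2^*$. Taking $f\in S_{Y_1}$ in Lemma~\ref{lem:summand} gives a countable set $A$ and a weak$^*$ slice that violate the conclusion of Proposition~\ref{prop:weakstar}. Hence $Y^*$ fails the Daugavet property. The separable $\ell_1$-summand we want must therefore come from a decomposition of $Y^*$ that $Y$ does not see, as the Lebesgue decomposition does for $Y=C[0,1]$.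
\end{remark}

\section{Enlarging the point masses: the value $\omega$}\label{sec:omega}

Let $M_c\subseteq M[0,1]$ be the space of atomless measures and $M_{c,s}\subseteq M_c$ the space of those that are singular to $\lambda$. Every $\nu\in M[0,1]$ is an atomless measure plus $\sum_t\nu(\{t\})\delta_t$, so
\begin{equation}\label{eq:M01}
C[0,1]^*=M_c\oplus_1\ell_1([0,1],\mathbb K),\qquad M_c=L_1[0,1]\oplus_1M_{c,s}.
\end{equation}
This dual space has the separable $\ell_1$-summand $L_1[0,1]$, and $M_c$ has the Daugavet property by Lemma~\ref{lem:atomless}. Only the lines $\mathbb K\delta_t$ spoil the Daugavet property. The plan is to change the predual so that each line becomes a copy of $L_\infty[0,1]$ while $M_c$ stays as it is. Throughout this section $E,e,\varphi,E_0$ are as in Theorem~\ref{thm:omega}. We first do this at one point.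

\begin{example}\label{ex:onepoint}
Let $Y_0=\{(g,x)\in C[0,1]\oplus_\infty E:\varphi(x)=g(0)\}$: the space $E$ is glued to $C[0,1]$ by identifying the functionals $\varphi$ and $\delta_0$. The subspace $Y_0$ is the kernel of $(\delta_0,-\varphi)$, so by the Hahn--Banach theorem $Y_0^*$ is the quotient of $M[0,1]\oplus_1E^*$ by the line spanned by $(\delta_0,-\varphi)$. Write an element of $M[0,1]\oplus_1E^*$ as $(\nu+a\delta_0,x^*)$ with $\nu(\{0\})=0$. Its class has norm
\[
\inf_{c\in\mathbb K}\bigl(\|\nu\|+|a+c|+\|x^*-c\varphi\|\bigr)=\|\nu\|+\|x^*+a\varphi\| ,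
\]
because $\|x^*+a\varphi\|\le\|x^*-c\varphi\|+|a+c|$, with equality for $c=-a$. Thus
\[
Y_0^*=\{\nu\in M[0,1]:\nu(\{0\})=0\}\oplus_1E^* .
\]
The line $\mathbb K\delta_0$ has been absorbed into $E^*$ as the line $\mathbb K\varphi$, and all other measures are untouched.
\end{example}

To glue a copy of $E$ at every $t\in[0,1]$ we consider a function $g$ and vectors $x_t\in E$ with $\varphi(x_t)=g(t)$, that is, $x_t=g(t)e+h_t$ with $h_t\in E_0$. With infinitely many points we must also control the dual of the space of families $(h_t)$. Requiring $(h_t)\in c_0([0,1],E_0)$ makes this dual an $\ell_1$-sum. The result is the space $Y$ of Theorem~\ref{thm:omega}.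

Every $x\in E$ is uniquely $x=ce+z$ with $c=\varphi(x)$ and $z\in E_0$, and since $\|\varphi\|=\|e\|=1$,
\begin{equation}\label{eq:split}
|c|\le\|ce+z\|,\qquad\|z\|\le2\|ce+z\| .
\end{equation}
With $\|h\|=\sup_t\|h_t\|$ this gives $\|g\|_\infty\le\|(g,h)\|$, $\|h\|\le2\|(g,h)\|$ and $\|(g,h)\|\le\|g\|_\infty+\|h\|$. So the norm of $Y$ is equivalent to that of $C[0,1]\oplus_\infty c_0([0,1],E_0)$, and $Y$ is a Banach space.

\begin{proposition}\label{prop:dual1}
The map $T:M_c\oplus_1\ell_1([0,1],E^*)\to Y^*$,
\[
T(\nu,(x^*_t))(g,h)=\int g\,d\nu+\sum_tx_t^*\bigl(g(t)e+h_t\bigr),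
\]
is an isometric isomorphism.
\end{proposition}

\begin{proof}
Since $\|g\|_\infty\le\|(g,h)\|$ and $\|g(t)e+h_t\|\le\|(g,h)\|$, we have $\|T\|\le1$.

\emph{$T$ is isometric.} By continuity of $T$ it suffices to treat families $(x_t^*)$ supported on a finite set $\{t_1,\dots,t_n\}$. We must almost norm $\nu$ and all $x^*_{t_i}$ by one element of $B_Y$. The difficulty is that the vector chosen at $t_i$ prescribes the value $g(t_i)$; atomlessness of $\nu$ makes this harmless. Let $\varepsilon>0$. Choose $x_i\in B_E$ with $\operatorname{Re}x^*_{t_i}(x_i)\ge\|x^*_{t_i}\|-\varepsilon/n$ and put $c_i=\varphi(x_i)$, so $|c_i|\le1$. Choose $g_0\in B_{C[0,1]}$ with $\operatorname{Re}\int g_0\,d\nu>\|\nu\|-\varepsilon$. As $|\nu|(\{t_i\})=0$, there are disjoint relatively open sets $U_i\ni t_i$ with $|\nu|(\bigcup_iU_i)<\varepsilon$. Take continuous functions $u_i:[0,1]\to[0,1]$ with $u_i(t_i)=1$ and $u_i=0$ off $U_i$, and put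
\[
g=g_0\Bigl(1-\sum_iu_i\Bigr)+\sum_ic_iu_i .
\]
At each point at most one $u_i$ is nonzero, so $g(t)$ is a convex combination of $g_0(t)$ and one $c_i$, and $|g|\le1$. Also $g(t_i)=c_i$, and $g=g_0$ off $\bigcup_iU_i$, whence $|\int(g-g_0)\,d\nu|\le2\varepsilon$. Let $h_{t_i}=x_i-c_ie\in E_0$ and $h_t=0$ for all other $t$. Then $g(t_i)e+h_{t_i}=x_i$ and $\|g(t)e+h_t\|=|g(t)|\le1$ for the other $t$, so $\|(g,h)\|\le1$, and
\[
\operatorname{Re}T(\nu,(x_t^*))(g,h)\ge(\|\nu\|-3\varepsilon)+\Bigl(\sum_i\|x^*_{t_i}\|-\varepsilon\Bigr).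
\]
Letting $\varepsilon\to0$ gives $\|T(\nu,(x_t^*))\|\ge\|\nu\|+\sum_t\|x^*_t\|$.

\emph{$T$ is onto.} Let $y^*\in Y^*$. Since $\|(g,0)\|=\|g\|_\infty$, the functional $g\mapsto y^*(g,0)$ is a measure, which by \eqref{eq:M01} is $\nu+\sum_tc_t\delta_t$ with $\nu\in M_c$ and $\sum_t|c_t|<\infty$. Since $\|(0,h)\|=\|h\|$, there is $(z_t)\in\ell_1([0,1],E_0^*)$ with $y^*(0,h)=\sum_tz_t(h_t)$. Define $x_t^*(ce+z)=c\,c_t+z_t(z)$ for $c\in\mathbb K$ and $z\in E_0$. By \eqref{eq:split}, $\|x_t^*\|\le|c_t|+2\|z_t\|$, which is summable, and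
\[
T(\nu,(x^*_t))(g,h)=\int g\,d\nu+\sum_tc_tg(t)+\sum_tz_t(h_t)=y^*(g,0)+y^*(0,h).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:omega}]
We have seen that $Y$ is a Banach space, and by Proposition~\ref{prop:dual1},
\[
Y^*=M_c\oplus_1\ell_1([0,1],L_\infty[0,1])\quad\text{isometrically.}
\]
The space $M_c$ satisfies the hypotheses of Lemma~\ref{lem:atomless}, so it has the $\omega$-Daugavet property; so does $L_\infty[0,1]$ by Lemma~\ref{lem:Linfty}; and so does $Y^*$ by Lemma~\ref{lem:sum}. By \eqref{eq:M01}, the separable space $L_1[0,1]$ is an $\ell_1$-summand of $Y^*$, so $Y^*$ fails the $\omega_1$-Daugavet property by Lemma~\ref{lem:summand}. Hence $\mathfrak{Dau}(Y^*)=\omega$.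
\end{proof}

The proof of Proposition~\ref{prop:dual1} uses only that $\|e\|=\|\varphi\|=\varphi(e)=1$. The choice $E=L_1[0,1]$ enters through the Daugavet property of $E^*$. For $E=\mathbb K$ we would have $E_0=0$ and $Y=C[0,1]$.

\section{All infinite cardinals}\label{sec:all}

Fix an infinite cardinal $\kappa$. Let $G=\{0,1\}^\kappa$, a compact group under coordinatewise addition modulo $2$, and let $\mu\in M(G)$ be its Haar probability measure. We shall see that $\mathfrak{Dau}(L_1(\mu))=\kappa$, so $L_1(\mu)$ is the natural small summand.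

Enlarging the point masses of $M(G)$ is no longer enough when $\kappa>\omega$. The proof of Proposition~\ref{prop:dual1} works for $G$ in place of $[0,1]$, and it leaves the space of all atomless measures on $G$ as an $\ell_1$-summand of the dual. Let $I\subseteq\kappa$ be countably infinite and let $\sigma$ be the Haar probability measure of the subgroup $\{t\in G:t_i=0\text{ for }i\notin I\}$, a copy of $\{0,1\}^\omega$. Then $\sigma$ is atomless and $L_1(\sigma)$ is a separable $\ell_1$-summand, so Lemma~\ref{lem:summand} forces $\mathfrak{Dau}\le\omega$. We must therefore absorb all measures singular to $\mu$. Such a measure lives on a countable union of closed $\mu$-null sets, so we glue a space $C(F,E)$ of $E$-valued continuous functions along each closed null set $F$; for $F=\{t\}$ this is the space $E$ that we glued at $t$. Two new features appear. The sets $F$ overlap, so the dual is a quotient of an $\ell_1$-sum and not an $\ell_1$-sum. And the dual of $C(F,E)$ is a space of $E^*$-valued measures, for which we need an $E^*$ with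 more room than $L_\infty[0,1]$.

\subsection{Cubes}
For a set $\Lambda$ and $J\subseteq\Lambda$, let $\Sigma_J$ be the $\sigma$-algebra on $\{0,1\}^\Lambda$ generated by the coordinates in $J$. Under the product of the uniform measures on $\{0,1\}$, the $\sigma$-algebras $\Sigma_J$ for disjoint sets $J$ are independent. A function is said to \emph{depend on $J$} if it agrees almost everywhere with a $\Sigma_J$-measurable function. This property passes to almost everywhere limits of sequences: take the limit of the representatives where it exists and $0$ elsewhere.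

By translation invariance, $\mu$ gives mass $2^{-n}$ to a set on which $n$ coordinates are prescribed. So $\mu$ is atomless, and it agrees with the product measure on $\Sigma_\kappa$. Let $\mathcal C$ be the algebra of subsets of $G$ determined by finitely many coordinates. Its members are clopen, they form a base of the topology, and $|\mathcal C|\le\kappa$ because $\kappa$ has $\kappa$ finite subsets.

\begin{lemma}\label{lem:clopen}
Let $\sigma\in M(G)$ be positive. For every Borel set $D\subseteq G$ and $\delta>0$ there is $C\in\mathcal C$ with $\sigma(D\triangle C)<\delta$. Consequently $L_1(\mu)$ has density character at most $\kappa$, and every element of $L_1(\mu)$ depends on a countable set of coordinates.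
\end{lemma}

\begin{proof}
By regularity there are a compact $D_0$ and an open $U$ with $D_0\subseteq D\subseteq U$ and $\sigma(U\setminus D_0)<\delta$. Cover $D_0$ by finitely many members of $\mathcal C$ contained in $U$ and let $C$ be their union; then $D\triangle C\subseteq U\setminus D_0$. It follows that the combinations of the functions $1_C$, $C\in\mathcal C$, with coefficients in a countable dense subset of $\mathbb K$ are dense in $L_1(\mu)$. There are at most $\kappa$ of them, each depends on finitely many coordinates, and every element of $L_1(\mu)$ is an almost everywhere limit of a sequence of them.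
\end{proof}

\begin{lemma}\label{lem:L1mu}
$L_1(\mu)$ has the $\kappa$-Daugavet property.
\end{lemma}

\begin{proof}
For $\kappa=\omega$ apply Lemma~\ref{lem:atomless} to $L_1(\mu)\subseteq M(G)$. Let $\kappa>\omega$. Let $A\subseteq S_{L_1(\mu)}$ with $|A|<\kappa$, let $f\in L_\infty(\mu)=L_1(\mu)^*$ with $\|f\|=1$, and let $0<\alpha<1$, $\varepsilon>0$. Normalizing a point of the slice gives $y_0$ with $\|y_0\|=1$ and $\operatorname{Re}\int fy_0\,d\mu>1-\alpha$. By Lemma~\ref{lem:clopen} and $L_\infty(\mu)\subseteq L_1(\mu)$, the functions $f$, $y_0$ and all $a\in A$ depend on a set $I$ with $|I|\le\max(\omega,|A|)<\kappa$; here we use $\kappa>\omega$. So $\kappa\setminus I$ is infinite. Take $n$ with $2^{1-n}<\varepsilon$, let $B$ be the set on which $n$ given coordinates outside $I$ equal $1$, and put $y=2^n1_By_0$. By independence, $\int_B\psi\,d\mu=2^{-n}\int\psi\,d\mu$ for every $\psi\in L_1(\mu)$ that depends on $I$. For $\psi=|y_0|$, $fy_0$ and $|a|$ this gives $\|y\|=1$, $\int fy\,d\mu=\int fy_0\,d\mu$ and $\int_B|a|\,d\mu=2^{-n}$.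 So $y$ lies in the slice, and
\[
\|a+y\|\ge\int_{G\setminus B}|a|\,d\mu+\|y\|-\int_B|a|\,d\mu=2-2\cdot2^{-n}>2-\varepsilon\qquad(a\in A).\qedhere
\]
\end{proof}

Now let $\theta=\kappa^+$, let $m$ be the product probability measure on $(\Omega,\Sigma_\theta)$ with $\Omega=\{0,1\}^\theta$, and put
\[
E=L_1(m),\qquad E^*=L_\infty(m),\qquad e=1\in S_E,\qquad\varphi=1\in S_{E^*},\qquad E_0=\ker\varphi .
\]
The inequalities \eqref{eq:split} hold as before. For $J\subseteq\theta$ let $L_\infty(\Sigma_J)$ be the space of elements of $L_\infty(m)$ that depend on $J$; it is norm closed and contains $\varphi$. The sets that belong to $\Sigma_J$ for some countable $J$ form a $\sigma$-algebra, which must be $\Sigma_\theta$, and a measurable scalar function is measurable for the $\sigma$-algebra generated by the preimages of countably many open sets. Hence every $x\in L_\infty(m)$ lies in $L_\infty(\Sigma_J)$ for some countable $J$.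

\subsection{Vector measures}
Let $F$ be a compact space. The \emph{variation} of an additive function $\eta$ from the Borel sets of $F$ to $E^*$ is $|\eta|(D)=\sup\sum_i\|\eta(D_i)\|$, the supremum taken over finite Borel partitions of $D$. Let $M(F,E^*)$ be the space of countably additive $\eta$ whose variation is a finite regular measure, with norm $\|\eta\|=|\eta|(F)$. Singer's theorem (see \cite[\S19]{Din}) states that $C(F,E)^*=M(F,E^*)$ isometrically. The pairing is determined by
\begin{equation}\label{eq:pairing}
\langle\eta,gx\rangle=\int g\,d\eta_x\qquad(g\in C(F),\ x\in E),\qquad\text{where }\eta_x(D)=\eta(D)(x),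
\end{equation}
since the functions $t\mapsto g(t)x$ span a dense subspace of $C(F,E)$. Here $\eta_x\in M(F)$, as $|\eta_x|\le\|x\|\,|\eta|$. We use two consequences.
\begin{itemize}
\item[(a)] If $\xi$ is additive and $\|\xi(D)\|\le\sigma(D)$ for a positive $\sigma\in M(F)$ and all Borel $D$, then $\xi\in M(F,E^*)$ and $\|\xi\|\le\sigma(F)$. Indeed, $\xi(D_n)\to0$ when $D_n$ decreases to $\emptyset$, and $|\xi|\le\sigma$, so $|\xi|$ is regular.
\item[(b)] For $\tau\in M(F)$ let $\tau\varphi$ be the measure $D\mapsto\tau(D)\varphi$. Then $\|\tau\varphi\|=\|\tau\|$, and $\langle\tau\varphi,u\rangle=\int\varphi(u(t))\,d\tau(t)$ for $u\in C(F,E)$, by \eqref{eq:pairing} for $u=gx$ and by density in general.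
\end{itemize}
For closed $F\subseteq G$, measures on $F$ are regarded as measures on $G$ concentrated on $F$.

\subsection{The space $Y$ and its dual}
Let $\mathcal F$ be the set of nonempty closed $F\subseteq G$ with $\mu(F)=0$. Let $Y$ be the space of pairs $(g,h)$, where $g\in C(G)$ and $h=(h_F)_{F\in\mathcal F}$ belongs to the $c_0$-sum of the spaces $C(F,E_0)$, with
\[
\|(g,h)\|=\max\Bigl(\|g\|_\infty,\ \sup_{F\in\mathcal F}\|g|_Fe+h_F\|_{C(F,E)}\Bigr).
\]
By \eqref{eq:split}, applied at each point of each $F$, $\|h\|\le2\|(g,h)\|$; also $\|g\|_\infty\le\|(g,h)\|\le\|g\|_\infty+\|h\|$. So $Y$ is a Banach space.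

As in Example~\ref{ex:onepoint}, we describe $Y^*$ as a quotient. Let $W$ be the $\ell_1$-sum of the spaces $M(F,E^*)$, $F\in\mathcal F$, let $V=M(G)\oplus_1W$, and define $Q:V\to Y^*$ by
\[
Q(\nu,(\eta_F))(g,h)=\int g\,d\nu+\sum_F\langle\eta_F,g|_Fe+h_F\rangle .
\]
Then $\|Q\|\le1$ by the definition of the norm of $Y$. We regard $M(G)$, $W$ and each $M(F,E^*)$ as subspaces of $V$. A linear map $q:U\to U'$ is a \emph{metric quotient map} if it is onto and $\|u'\|=\inf\{\|u\|:qu=u'\}$ for all $u'\in U'$. Then $U'=U/\ker q$ isometrically, and $\|f\circ q\|=\|f\|$ for $f\in(U')^*$, because $q$ maps the open unit ball onto the open unit ball.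

\begin{lemma}\label{lem:quot}
$Q$ is a metric quotient map, and
\[
\ker Q=\Bigl\{(\nu,(\tau_F\varphi)):\tau_F\in M(F),\ \sum_F\|\tau_F\|<\infty,\ \nu+\sum_F\tau_F=0\Bigr\}.
\]
\end{lemma}

\begin{proof}
Let $y^*\in Y^*$ and $\delta>0$. As $\|Q\|\le1$, it suffices to find $v\in V$ with $Qv=y^*$ and $\|v\|\le\|y^*\|+2\delta$. The Hahn--Banach theorem handles finitely many coordinates $F$ without loss of norm, and the $c_0$ condition makes the others negligible. Since $\|(0,h)\|=\|h\|$, there are $z_F\in C(F,E_0)^*$ with $\sum_F\|z_F\|<\infty$ and $y^*(0,h)=\sum_Fz_F(h_F)$. Choose a finite $\mathcal F_0\subseteq\mathcal F$ with $\sum_{F\notin\mathcal F_0}\|z_F\|<\delta$, and let $Y_0=\{(g,h)\in Y:h_F=0\text{ for }F\notin\mathcal F_0\}$. The map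
\[
(g,h)\mapsto\bigl(g,(g|_Fe+h_F)_{F\in\mathcal F_0}\bigr)
\]
embeds $Y_0$ isometrically into the $\ell_\infty$-sum of $C(G)$ and the finitely many spaces $C(F,E)$, $F\in\mathcal F_0$, because $\|g|_Fe\|\le\|g\|_\infty$ for the omitted $F$. Extending $y^*|_{Y_0}$ to this sum gives $v_0=(\nu,(\eta_F)_{F\in\mathcal F_0})\in V$ with $\|v_0\|\le\|y^*\|$ and $Qv_0=y^*$ on $Y_0$. Write $(g,h)=(g,h')+(0,h'')$, where $h'$ is supported on $\mathcal F_0$ and $h''$ on its complement. Then $Qv_0(0,h'')=0$, so
\[
(y^*-Qv_0)(g,h)=y^*(0,h'')=\sum_{F\notin\mathcal F_0}z_F(h_F).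
\]
The projection $Px=x-\varphi(x)e$ of $E$ onto $E_0$ has norm at most $2$. It acts pointwise as an operator $P_F:C(F,E)\to C(F,E_0)$ with $\|P_F\|\le2$ and $P_F(g|_Fe+h_F)=h_F$. For $F\notin\mathcal F_0$ put $\eta_F=z_F\circ P_F\in M(F,E^*)$, so $\|\eta_F\|\le2\|z_F\|$. Then $v=v_0+(\eta_F)_{F\notin\mathcal F_0}$ satisfies $Qv=y^*$ and $\|v\|\le\|y^*\|+2\delta$.

For the kernel, note first that (b) gives $\langle\tau_F\varphi,g|_Fe+h_F\rangle=\int g\,d\tau_F$, and therefore
\[
Q(\nu,(\tau_F\varphi))(g,h)=\int g\,d\Bigl(\nu+\sum_F\tau_F\Bigr)\quad\text{whenever }\sum_F\|\tau_F\|<\infty .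
\]
It remains to show that $Q(\nu,(\eta_F))=0$ forces every $\eta_F$ to have the form $\tau_F\varphi$. Fix $F$, $z\in E_0$ and $g_1\in C(F)$, and test with $(0,h)$, where $h_F=g_1z$ and the other coordinates vanish. By \eqref{eq:pairing}, $\int g_1\,d(\eta_F)_z=0$, so the measure $(\eta_F)_z$ is zero. Thus each value $\eta_F(D)$ vanishes on $E_0=\ker\varphi$, so $\eta_F(D)=\eta_F(D)(e)\,\varphi$, and $\eta_F=\tau_F\varphi$ with $\tau_F=(\eta_F)_e\in M(F)$ and $\|\tau_F\|=\|\eta_F\|$.
\end{proof}

Let $M_s\subseteq M(G)$ be the space of measures singular to $\mu$, so that $M(G)=L_1(\mu)\oplus_1M_s$, and let $V_s=M_s\oplus_1W$ and $Z=Q(V_s)\subseteq Y^*$. The next lemma uses both halves of the choice of $\mathcal F$: its members are $\mu$-null, so $L_1(\mu)$ survives, and it contains all closed null sets, so $M_s$ is absorbed into $W$.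

\begin{lemma}\label{lem:split}
$Y^*=L_1(\mu)\oplus_1Z$ isometrically, $Z\neq0$, and $Q|_W:W\to Z$ is a metric quotient map with kernel
\[
N=\Bigl\{(\tau_F\varphi):\tau_F\in M(F),\ \sum_F\|\tau_F\|<\infty,\ \sum_F\tau_F=0\Bigr\}.
\]
\end{lemma}

\begin{proof}
Let $(\nu,(\tau_F\varphi))\in\ker Q$. Only countably many $\tau_F$ are nonzero, so $\nu=-\sum_F\tau_F$ is concentrated on a countable union of $\mu$-null sets, and $\nu\in M_s$. Thus $\ker Q\subseteq V_s$. Since $V=L_1(\mu)\oplus_1V_s$, for $\psi\in L_1(\mu)$ and $v\in V_s$ Lemma~\ref{lem:quot} gives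
\[
\|Q(\psi\mu+v)\|=\inf_{k\in\ker Q}\|\psi\mu+v+k\|=\|\psi\|+\inf_{k\in\ker Q}\|v+k\|=\|\psi\|+\|Qv\| .
\]
This proves the first assertion and shows that $Q|_{V_s}:V_s\to Z$ is a metric quotient map. For $t\in G$ we have $\delta_t\in M_s$ and $Q\delta_t(1,0)=1$, so $Z\neq0$.

We show that each $v=(\nu,w)\in V_s$ can be replaced by an element of $W$ with the same image and no larger norm. Let $\nu\neq0$ be concentrated on a $\mu$-null Borel set $D$. By regularity of $|\nu|$, choose successively compact sets $F_n\subseteq D\setminus(F_1\cup\dots\cup F_{n-1})$ with $|\nu|(F_n)>0$ and $|\nu|(D\setminus(F_1\cup\dots\cup F_n))<1/n$, stopping if the remainder has measure zero. The $F_n$ are nonempty and pairwise disjoint, hence distinct members of $\mathcal F$, and $|\nu|(G\setminus\bigcup_nF_n)=0$. Let $w_\nu\in W$ have the coordinate $\nu|_{F_n}\varphi$ at $F_n$ and $0$ elsewhere. Then $\|w_\nu\|=\sum_n|\nu|(F_n)=\|\nu\|$, and $(\nu,-w_\nu)\in\ker Q$ because $\nu=\sum_n\nu|_{F_n}$. Hence $Q(w+w_\nu)=Qv$ and $\|w+w_\nu\|\le\|v\|$. So $Q|_W$ is a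 metric quotient map onto $Z$, and its kernel is $W\cap\ker Q=N$.
\end{proof}

\subsection{Fresh coordinates: the space $Z$}
In Lemma~\ref{lem:Linfty} we chose a set $Q_{j,n}$ and a sign for each vector $a_j$, which is possible for countably many vectors. Now there are $\kappa$ vectors, each is a measure with many values, and the quotient by $N$ requires an estimate for all representatives at once. Independence replaces the individual choices. The idea is visible for real scalars and $F$ a point, where $M(F,E^*)=L_\infty(m)$. Let $y_0\in B_{L_\infty(m)}$, let $J\subseteq\theta$, let $B$ be a set of positive measure determined by finitely many coordinates outside $J$, and let $r(\omega)=(-1)^{\omega_i}$ for a further coordinate $i\notin J$. Put $y=r$ on $B$ and $y=y_0$ off $B$. If $b\in L_\infty(\Sigma_J)$ and $\delta>0$, then for some $s=\pm1$ the set $P=\{sb>\|b\|-\delta\}$ has positive measure; by independence so does $P\cap B\cap\{r=s\}$, and there $|b+y|>\|b\|-\delta+1$. So one vector $y$ satisfies $\|b+y\|=\|b\|+1$ for all $b\in L_\infty(\Sigma_J)$.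 We first check that coordinates outside $J$ are available.

\begin{lemma}\label{lem:few}
Let $F\in\mathcal F$ and $b\in M(F,E^*)$. There is $J_b\subseteq\theta$ with $|J_b|\le\kappa$ such that $b(D)\in L_\infty(\Sigma_{J_b})$ for all Borel $D\subseteq F$.
\end{lemma}

\begin{proof}
Each $b(C\cap F)$, $C\in\mathcal C$, depends on a countable set of coordinates; let $J_b$ be the union of these at most $\kappa$ sets. Given a Borel $D\subseteq F$ and $\delta>0$, Lemma~\ref{lem:clopen} for $\sigma=|b|$ gives $C\in\mathcal C$ with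
\[
\|b(D)-b(C\cap F)\|=\|b(D\setminus C)-b((C\cap F)\setminus D)\|\le|b|(D\triangle C)<\delta .
\]
As $L_\infty(\Sigma_{J_b})$ is closed, it contains $b(D)$.
\end{proof}

The bound in Lemma~\ref{lem:few} is $\kappa$ already for one measure. This is why $\Omega$ has $\kappa^+$ coordinates.

\begin{lemma}\label{lem:perturb}
Let $F\in\mathcal F$, $\eta\in M(F,E^*)$ with $\|\eta\|\le1$, $0<\varepsilon<1$, and let $J\subseteq\theta$ have infinite complement. There are $\eta_n\in M(F,E^*)$, $n\in\mathbb N$, such that
\begin{enumerate}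
\item[(i)] $\|\eta_n\|\le1$ for all $n$;
\item[(ii)] $\|\sum_{n\le N}c_n(\eta_n-\eta)\|\le2$ whenever $|c_n|=1$;
\item[(iii)] $\|b+\eta_n\|\ge\|b\|+(1-\frac\varepsilon4)\|\eta\|$ for all $n$ and all $b\in M(F,E^*)$ with values in $L_\infty(\Sigma_J)$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\rho=|\eta|$, and let $\mathcal T$ be a finite $\varepsilon/4$-dense subset of $\{s\in\mathbb K:|s|=1\}$. Take $p$ with $2^p\ge|\mathcal T|$ and distinct coordinates $i_1,\dots,i_p,j_1,j_2,\dots$ in $\theta\setminus J$. Let $r(\omega)=\beta(\omega_{i_1},\dots,\omega_{i_p})$ for a surjection $\beta:\{0,1\}^p\to\mathcal T$, and let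
\[
B_n=\{\omega\in\Omega:\omega_{j_1}=\dots=\omega_{j_{n-1}}=0,\ \omega_{j_n}=1\}.
\]
The sets $B_n$ are pairwise disjoint, and by independence
\begin{equation}\label{eq:indep}
m(P\cap B_n\cap\{r=s\})\ge m(P)\,2^{-n}\,2^{-p}\qquad(P\in\Sigma_J,\ s\in\mathcal T,\ n\in\mathbb N).
\end{equation}
On $B_n$ we replace $\eta(D)$ by a function of the largest modulus that the variation allows:
\[
\eta_n(D)=1_{\Omega\setminus B_n}\eta(D)+\rho(D)\,r1_{B_n}\qquad(D\subseteq F\text{ Borel}).
\]
Since $\|\eta(D)\|_\infty\le\rho(D)$ and $|r|=1$, we have $\|\eta_n(D)\|_\infty\le\rho(D)$, and (a) gives $\eta_n\in M(F,E^*)$ and (i). The functions $(\eta_n-\eta)(D)=1_{B_n}(\rho(D)r-\eta(D))$, $n\in\mathbb N$, have disjoint supports and norm at most $2\rho(D)$. So $\|\sum_{n\le N}c_n(\eta_n-\eta)(D)\|_\infty\le2\rho(D)$, and (a) gives (ii).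

For (iii), fix $b$, $n$ and a Borel set $D\subseteq F$. We show
\begin{equation}\label{eq:local}
\|(b+\eta_n)(D)\|\ge\|b(D)\|+\bigl(1-\tfrac\varepsilon4\bigr)\rho(D).
\end{equation}
Let $x$ be a $\Sigma_J$-measurable representative of $b(D)$ and let $\delta>0$. The set $P=\{|x|>\|b(D)\|-\delta\}\in\Sigma_J$ has positive measure. It is covered by the finitely many sets $P_s=\{\omega\in P:|\operatorname{sgn}x(\omega)-s|\le\varepsilon/4\}\in\Sigma_J$, $s\in\mathcal T$, so $m(P_s)>0$ for some $s$. By \eqref{eq:indep} the set $P_s\cap B_n\cap\{r=s\}$ has positive measure. On it $(b+\eta_n)(D)=x+\rho(D)s$, and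
\[
|x+\rho(D)s|\ge|x+\rho(D)\operatorname{sgn}x|-\rho(D)|s-\operatorname{sgn}x|\ge\|b(D)\|-\delta+\bigl(1-\tfrac\varepsilon4\bigr)\rho(D).
\]
Letting $\delta\to0$ gives \eqref{eq:local}. For a finite Borel partition $(D_i)$ of $F$, summing \eqref{eq:local} gives $\|b+\eta_n\|\ge\sum_i\|b(D_i)\|+(1-\frac\varepsilon4)\rho(F)$, and the supremum over partitions is (iii).
\end{proof}

\begin{proposition}\label{prop:Z}
$Z$ has the $\kappa^+$-Daugavet property.
\end{proposition}

\begin{proof}
Let $A\subseteq S_Z$ with $|A|\le\kappa$, $f\in S_{Z^*}$, $0<\varepsilon<1$ and $0<\alpha\le\varepsilon/2$. By Lemma~\ref{lem:split}, $f\circ Q|_W$ has norm one in $W^*$, the $\ell_\infty$-sum of the spaces $M(F,E^*)^*$. So there are $F\in\mathcal F$ and $\eta\in M(F,E^*)$ with $\|\eta\|\le1$ and $\operatorname{Re}f(Q\eta)>1-\alpha$; in particular $\|\eta\|>1-\varepsilon/2$. For $a\in A$ choose $w^a\in W$ with $Qw^a=a$. Let $J$ be the union of the sets that Lemma~\ref{lem:few} assigns to the measures $w^a_F$, $a\in A$. Then $|J|\le\kappa\cdot\kappa=\kappa<\theta$,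 so $\theta\setminus J$ is infinite. Let $(\eta_n)$ be given by Lemma~\ref{lem:perturb}. By (ii) and Lemma~\ref{lem:disjoint}, $f(Q\eta_n)\to f(Q\eta)$. Fix $n$ with $\operatorname{Re}f(Q\eta_n)>1-\alpha$ and put $y=Q\eta_n$. By (i), $y\in S(B_Z,f,\alpha)$.

Let $a\in A$. The norm of $a+y=Q(w^a+\eta_n)$ is the infimum of $\|w^a+k+\eta_n\|$ over $k=(\tau_{F'}\varphi)\in N$. For each such $k$, the measure $b=w^a_F+\tau_F\varphi$ has values in $L_\infty(\Sigma_J)$, because $\varphi$ is a constant function; this is what makes the estimate survive the passage to the quotient. Since $(1-\frac\varepsilon4)\|\eta\|\ge(1-\frac\varepsilon4)(1-\frac\varepsilon2)\ge1-\frac{3\varepsilon}4$, property (iii) gives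
\[
\|w^a+k+\eta_n\|=\sum_{F'\neq F}\|w^a_{F'}+\tau_{F'}\varphi\|+\|b+\eta_n\|\ge\|w^a+k\|+1-\frac{3\varepsilon}4\ge\|a\|+1-\frac{3\varepsilon}4 ,
\]
where the last step uses $Q(w^a+k)=a$ and $\|Q\|\le1$. Hence $\|a+y\|\ge2-\frac{3\varepsilon}4>2-\varepsilon$ for all $a\in A$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
By Lemma~\ref{lem:split}, $Y^*=L_1(\mu)\oplus_1Z$ with both summands nonzero. Both have the $\kappa$-Daugavet property, by Lemma~\ref{lem:L1mu} and Proposition~\ref{prop:Z}, so $Y^*$ has it by Lemma~\ref{lem:sum}. The density character of $L_1(\mu)$ is at most $\kappa$ by Lemma~\ref{lem:clopen}, so $Y^*$ fails the $\kappa^+$-Daugavet property by Lemma~\ref{lem:summand}. Hence $\mathfrak{Dau}(Y^*)=\kappa$.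

For the second statement, the value $1$ is attained by $Y=\mathbb K$, as computed in Section~\ref{sec:intro}. If $\mathfrak{Dau}(Y^*)\ge2$, then $Y^*$ has the $2$-Daugavet property, and Lemma~\ref{lem:finite} gives $\mathfrak{Dau}(Y^*)\ge\omega$. So no other finite value occurs.
\end{proof}

\begin{thebibliography}{9}

\bibitem{ALMR}
Antonio Avil\'es, Johann Langemets, Miguel Mart\'in and Abraham Rueda Zoca,
\emph{Transfinite Daugavet property}, arXiv:2604.14102 (2026).

\bibitem{Din}
Dinculeanu, \emph{Vector Measures}.

\bibitem{Shv}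
R. Shvydkoy, \emph{Geometric aspects of the Daugavet property}, J. Funct. Anal. 176 (2000).

\end{thebibliography}
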